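\title{Finite groups presented by conjugation and powers}

\begin{abstract}
A power quandle is a set with a conjugation-like operation and power maps, and every power quandle $P$ has an associated group $\mathrm{Gr}(P)$. A group is pq-generated if it is isomorphic to some $\mathrm{Gr}(P)$; informally, if it has a presentation whose relations involve only conjugation and powers. We show that not every finite group is pq-generated: the alternating group $A_4$ is the unique smallest counterexample, and no $A_n$ with $n\ge 4$ and no $PSL(2,q)$ with $q$ odd is pq-generated. We then characterize the pq-generated finite groups, one prime at a time, in terms of central extensions with kernel of prime order. For perfect groups the criterion becomes a condition on the Schur multiplier. For every odd prime $p$ we also construct a group of order $p^9$ that is not pq-generated.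
\end{abstract}

\section{Introduction}

Suppose that we forget the multiplication of a group but remember how its elements conjugate one another and what their powers are. The structure that remains is axiomatized as follows. A \emph{quandle} is a set $P$ with a binary operation $\rhd$ such that $x\rhd x=x$ for all $x$, each map $y\mapsto x\rhd y$ is a bijection of $P$, and $x\rhd(y\rhd z)=(x\rhd y)\rhd(x\rhd z)$ for all $x,y,z\in P$. A \emph{power quandle} is a quandle $(P,\rhd)$ with a distinguished element $e\in P$, the unit, and maps $P\to P$, $x\mapsto x^n$, one for every integer $n$, such that for all $x,y\in P$ and $m,n\in\mathbb{Z}$: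
\begin{itemize}
\item $x^1=x$, $x^0=e$ and $(x^m)^n=x^{mn}$;
\item $(x\rhd y)^n=x\rhd(y^n)$;
\item $x^n\rhd y=(x\rhd)^n(y)$, where $(x\rhd)^n$ is the $n$-th power of the map $y\mapsto x\rhd y$ in the group of bijections of $P$.
\end{itemize}
Morphisms of power quandles are the maps that preserve $\rhd$, the unit and all power maps. Every group $G$ has an underlying power quandle $\mathrm{Pq}(G)$: the set $G$ with $g\rhd h=ghg^{-1}$, the identity element as unit, and the usual powers. In the other direction, for a power quandle $P$ let $\mathrm{Gr}(P)$ be the group generated by symbols $[x]$, $x\in P$, subject to the relations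
\[
[x\rhd y]=[x][y][x]^{-1},\qquad [x^n]=[x]^n\qquad(x,y\in P,\ n\in\mathbb{Z}).
\]
A morphism $\sigma\colon P\to\mathrm{Pq}(H)$ is exactly an assignment of elements of the group $H$ to the generators $[x]$ that respects these relations, so it is the same thing as a homomorphism $\mathrm{Gr}(P)\to H$, $[x]\mapsto\sigma(x)$. In other words, $\mathrm{Gr}$ is left adjoint to $\mathrm{Pq}$.

\begin{definition}
A group $G$ is \emph{pq-generated} if $G\cong\mathrm{Gr}(P)$ for some power quandle $P$.
\end{definition}

Informally, $G$ is pq-generated if it has a presentation in which every relation says that a generator is a conjugate of one generator by another, or is a power of a generator. Such relations can say that two generators commute ($xyx^{-1}=y$), that a generator has finite order ($x^m=e$), or that two cyclic subgroups overlap ($x^m=z=y^n$). They cannot say directly that $z=xy$. The question that we answer is posed in \cite{SV}: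
\begin{center}
\emph{Is every finite group pq-generated?}
\end{center}
The first examples suggest a positive answer. Finite abelian groups, Coxeter groups and finite metacyclic groups are pq-generated (Section~\ref{sec:closed}); these families contain all symmetric groups and all groups of order less than $12$. Moreover, there is much freedom in the choice of $P$. The answer is nevertheless negative.

\begin{theorem}\label{thm:A}
Let $G$ be a finite group that has no subgroup of index $2$ and admits a non-split central extension with kernel of order $2$. Then $G$ is not pq-generated. In particular $A_4\cong PSL(2,3)$, $A_5$, all groups $PSL(2,q)$ with $q$ odd, and all alternating groups $A_n$ with $n\ge4$ are not pq-generated.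
\end{theorem}

The proof occupies Section~\ref{sec:negative} and needs only the reduction in Section~\ref{sec:closed}, by which we may take for $P$ a generating subset $Q$ of $G$. The group $\mathrm{Gr}(Q)$ is then a central extension of $G$, and it can be larger than $G$ for two opposite reasons. If $Q$ is large, there are generators that no relation ties to the others, and $\mathrm{Gr}(Q)$ has too large an abelianization. If $Q$ is small, the relations also hold in a non-split central extension of $G$. Under the hypotheses of Theorem~\ref{thm:A} every $Q$ is either too large or too small. We also show there that $A_4$ is the unique smallest counterexample (Corollary~\ref{cor:minimal}).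

The rest of the paper makes this dichotomy exact. Sections~\ref{sec:prime} and~\ref{sec:criterion} show that the problem separates into one problem for each prime $p$, determine how large the set of $p$-elements of $Q$ can be, and arrive at a necessary and sufficient condition for an arbitrary finite group (Theorem~\ref{thm:B}). Section~\ref{sec:multiplier} translates the condition at primes not dividing $|G^{ab}|$ into a statement about the Schur multiplier $M(G)$ (Theorem~\ref{thm:C}); for perfect $G$, it is necessary that $|M(G)|$ be odd and sufficient, but not necessary, that $M(G)=0$. Section~\ref{sec:pgroup} gives counterexamples of order $p^9$ for odd primes $p$.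

\medskip
\noindent\textbf{Conventions.} Throughout, $G$ is a finite group, $G'$ is its derived subgroup, $G^{ab}=G/G'$, and $p$ is a prime. A \emph{$p$-element} is an element whose order is a power of $p$; the identity is a $p$-element for every $p$. The commutator is $[x,y]=xyx^{-1}y^{-1}$; the comma distinguishes it from the generator $[x]$ of $\mathrm{Gr}(P)$. A \emph{central extension} of $G$ is a surjective homomorphism $\pi\colon E\to G$ whose kernel $A$ lies in the center of $E$. A \emph{splitting} is a homomorphism $h\colon G\to E$ with $\pi h=\mathrm{id}$, and the extension is \emph{non-split} if it has none. For $g\in G$ we write $\tilde g$ for an arbitrary lift of $g$ to $E$. Since $A$ is central, conjugation by $\tilde g$ depends only on $g$, and $[\tilde x,\tilde y]$ depends only on $x$ and $y$.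

\section{Closed subsets and first examples}\label{sec:closed}

The definition of a pq-generated group quantifies over all power quandles. The first step replaces them by finitely many subsets of $G$.

\begin{definition}
A subset $Q\subseteq G$ is \emph{closed} if $e\in Q$ and if $gxg^{-1}\in Q$ and $x^n\in Q$ for all $x\in Q$, $g\in G$ and $n\in\mathbb{Z}$.
\end{definition}

A closed subset is a power quandle with the operations of $\mathrm{Pq}(G)$, and the inclusion $Q\to\mathrm{Pq}(G)$ induces a homomorphism
\[
\pi_Q\colon\mathrm{Gr}(Q)\to G,\qquad [x]\mapsto x,
\]
which is surjective when $Q$ generates $G$. In $\mathrm{Gr}(Q)$ we have $[e]=[e^0]=[e]^0=1$. Hence $[x]^m=[x^m]=1$ if $x$ has order $m$. Also $[x]^{-1}=[x^{-1}]$ is again a generator.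

\begin{lemma}\label{lem:reduction}
The group $G$ is pq-generated if and only if there is a closed subset $Q$ that generates $G$ and for which $\pi_Q$ is an isomorphism.
\end{lemma}

\begin{proof}
If such a $Q$ exists, then $G\cong\mathrm{Gr}(Q)$. Conversely, let $\theta\colon\mathrm{Gr}(P)\to G$ be an isomorphism. The map $\sigma\colon P\to\mathrm{Pq}(G)$, $\sigma(x)=\theta([x])$, is a morphism. Its image $Q$ generates $G$, contains $e$, and is stable under powers and under conjugation by elements of $Q$. Since $Q$ is stable under inversion, every $g\in G$ is a product of elements of $Q$, so $Q$ is stable under conjugation by $G$. Thus $Q$ is closed. The surjective morphism $P\to Q$ induces a surjective homomorphism $\mathrm{Gr}(P)\to\mathrm{Gr}(Q)$, $[x]\mapsto[\sigma(x)]$, whose composite with $\pi_Q$ is $\theta$. Since $\theta$ is injective, this surjection is an isomorphism, and therefore so is $\pi_Q$.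
\end{proof}

The next lemma shows that $\pi_Q$ is never far from being an isomorphism. We use Schur's theorem: a group whose center has finite index has a finite derived subgroup.

\begin{lemma}\label{lem:central}
Let $Q$ be a closed subset that generates $G$. Then
\begin{equation}\label{eq:conj}
u\,[y]\,u^{-1}=[\pi_Q(u)\,y\,\pi_Q(u)^{-1}]\qquad(u\in\mathrm{Gr}(Q),\ y\in Q),
\end{equation}
the kernel of $\pi_Q$ is central, and $\mathrm{Gr}(Q)$ is finite.
\end{lemma}

\begin{proof}
For $u=[x]$ formula \eqref{eq:conj} is a defining relation. If it holds for $u$ and for $u'$, for all $y$, then it holds for $uu'$. Every element of $\mathrm{Gr}(Q)$ is a product of generators, because $[x]^{-1}=[x^{-1}]$, so \eqref{eq:conj} holds for all $u$. If $\pi_Q(u)=e$, then \eqref{eq:conj} says that $u$ commutes with every generator. So the kernel is central, the center has index at most $|G|$, and the derived subgroup of $\mathrm{Gr}(Q)$ is finite by Schur's theorem. The abelianization is generated by the images of the finitely many elements $[x]$, each of finite order, so it is finite as well.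
\end{proof}

The most obvious choice, $Q=G$, fails already for the Klein four-group.

\begin{example}\label{ex:klein}
Let $G=\{e,a,b,ab\}\cong\mathbb{Z}/2\times\mathbb{Z}/2$. For $Q=G$ the relations say only that the generators $[a],[b],[ab]$ commute and have square $1$, so $\mathrm{Gr}(Q)\cong(\mathbb{Z}/2)^3$: nothing forces $[ab]=[a][b]$. For $Q=\{e,a,b\}$ we get $\mathrm{Gr}(Q)\cong(\mathbb{Z}/2)^2$, and $\pi_Q$ is an isomorphism.
\end{example}

Recall that $G$ is \emph{metacyclic} if it has a cyclic normal subgroup with cyclic quotient.

\begin{proposition}\label{prop:metacyclic}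
Finite abelian groups and finite metacyclic groups are pq-generated.
\end{proposition}

\begin{proof}
In both cases we exhibit a closed generating subset $Q$ with $|\mathrm{Gr}(Q)|\le|G|$; the surjection $\pi_Q$ is then an isomorphism.

Let $G=\prod_i\langle a_i\rangle$ be a direct product of cyclic groups and $Q=\bigcup_i\langle a_i\rangle$. Conjugation in $G$ is trivial, so the generators of $\mathrm{Gr}(Q)$ commute. Since $[a_i^n]=[a_i]^n$, the abelian group $\mathrm{Gr}(Q)$ is generated by the $[a_i]$, and the order of $[a_i]$ divides that of $a_i$. Hence $|\mathrm{Gr}(Q)|\le\prod_i|\langle a_i\rangle|=|G|$.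

Let $G$ be metacyclic, with normal subgroup $\langle a\rangle$ of order $m$ and quotient of order $n$ generated by the image of $b$. Then $bab^{-1}=a^k$ and $b^n=a^l$ for some integers $k,l$. The set $Q=\langle a\rangle\cup\{gb^jg^{-1}: g\in G,\ j\in\mathbb{Z}\}$ is closed and generates $G$. Given $g\in G$, write it as a word in $a,b$ and let $u$ be the same word in $[a],[b]$; then $[gb^jg^{-1}]=u[b]^ju^{-1}$ by \eqref{eq:conj}. So $\mathrm{Gr}(Q)$ is generated by $[a]$ and $[b]$, and
\[
[a]^m=1,\qquad [b][a][b]^{-1}=[a^k]=[a]^k,\qquad [b]^n=[b^n]=[a^l]=[a]^l.
\]
The finite subgroup $\langle[a]\rangle$ is mapped into itself, hence onto itself, by conjugation with $[b]$. So it is normal, of order at most $m$, and the quotient is generated by the image of $[b]$, of order at most $n$. Hence $|\mathrm{Gr}(Q)|\le mn=|G|$.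
\end{proof}

\begin{example}\label{ex:coxeter}
Coxeter groups, in particular the symmetric groups, are pq-generated. Let $W$ be generated by a set $S$ subject to $s^2=1$ and to braid relations $sts\cdots=tst\cdots$ with the same number $m$ of letters on both sides. Let $Q$ consist of $e$ and the conjugates of the elements of $S$. Formula \eqref{eq:conj}, whose proof does not use finiteness, shows as above that the $[s]$ with $s\in S$ generate $\mathrm{Gr}(Q)$. If $w=st\cdots$ is the alternating word with $m-1$ letters and $r\in\{s,t\}$ is the last letter of the left-hand side, then the braid relation reads $wr=tw$, that is, $wrw^{-1}=t$, and by \eqref{eq:conj} the same relation holds among $[s]$ and $[t]$. Also $[s]^2=1$. So $s\mapsto[s]$ defines a surjective homomorphism $W\to\mathrm{Gr}(Q)$, and it is injective because $\pi_Q$ is a left inverse.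
\end{example}

\section{The negative answer}\label{sec:negative}

To show that $\pi_Q$ is not an isomorphism we map $\mathrm{Gr}(Q)$ to a group larger than $G$. By Lemma~\ref{lem:central} the natural targets are central extensions $E$ of $G$, and a homomorphism $\mathrm{Gr}(Q)\to E$ over $G$ amounts to a choice of lifts of the elements of $Q$ that is compatible with conjugation and powers.

\begin{definition}
Let $\pi\colon E\to G$ be a central extension and $Q\subseteq G$ a closed subset. A \emph{$Q$-section} of $E$ is a map $s\colon Q\to E$ such that, for all $y\in Q$, $g\in G$ and $n\in\mathbb{Z}$,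
\[
\pi(s(y))=y,\qquad s(y^n)=s(y)^n,\qquad s(gyg^{-1})=\tilde g\,s(y)\,\tilde g^{-1}.
\]
\end{definition}

We call the last property \emph{equivariance}. It is required for all $g\in G$, not only for $g\in Q$, because we shall also use closed subsets that do not generate $G$. A $Q$-section satisfies $s(e)=s(e^0)=s(e)^0=1$, so $s(y)^m=1$ when $y^m=e$. The restriction to $Q$ of a splitting $h$ is a $Q$-section, since $h(g)$ is a lift of $g$.

\begin{lemma}\label{lem:extend}
Let $Q$ be a closed subset that generates $G$, and suppose that $\pi_Q$ is an isomorphism. Then every $Q$-section of every central extension of $G$ extends to a splitting.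
\end{lemma}

\begin{proof}
Let $s$ be a $Q$-section of $\pi\colon E\to G$. Equivariance with $g=x\in Q$ and $\tilde g=s(x)$ gives $s(xyx^{-1})=s(x)s(y)s(x)^{-1}$, so $s$ is a morphism $Q\to\mathrm{Pq}(E)$. It induces a homomorphism $\hat s\colon\mathrm{Gr}(Q)\to E$, $[x]\mapsto s(x)$, with $\pi\hat s=\pi_Q$. Then $\hat s\,\pi_Q^{-1}$ is a splitting that extends $s$.
\end{proof}

Elements whose order is prime to $|A|$ have canonical lifts, and this is the main source of sections.

\begin{lemma}\label{lem:coprime}
Let $E\to G$ be a central extension with kernel $A$ of prime order $p$. Every $y\in G$ of order prime to $p$ has a unique lift $\lambda(y)\in E$ of order prime to $p$. Moreover $\lambda(y^n)=\lambda(y)^n$ and $\lambda(gyg^{-1})=\tilde g\lambda(y)\tilde g^{-1}$ for all $n\in\mathbb{Z}$ and $g\in G$.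
\end{lemma}

\begin{proof}
The preimage $X$ of $\langle y\rangle$ is generated by the central subgroup $A$ and one lift of $y$, so it is abelian, of order $pm$ with $m$ the order of $y$. Hence $X=A\times B$, where $B$ is the subgroup of elements of order prime to $p$, and $B$ maps isomorphically onto $\langle y\rangle$. This gives existence and uniqueness. The elements $\lambda(y)^n$ and $\tilde g\lambda(y)\tilde g^{-1}$ have order prime to $p$ and lift $y^n$ and $gyg^{-1}$, so the two formulas follow from uniqueness.
\end{proof}

We need one family of non-split extensions. Let $q$ be an odd prime power. The map $SL(2,q)\to PSL(2,q)$ is a central extension with kernel $\{\pm1\}$. A matrix with $g^2=1$ is diagonalizable with eigenvalues $\pm1$, and determinant $1$ forces $g=\pm1$; so $-1$ is the only involution of $SL(2,q)$. The order $q(q^2-1)/2$ of $PSL(2,q)$ is even because $8$ divides $q^2-1$. Therefore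
\begin{equation}\label{eq:sl2}
\text{every subgroup of $SL(2,q)$ that maps onto $PSL(2,q)$ contains $-1$,}
\end{equation}
and the extension is non-split. For $q=3$ the group $PSL(2,3)$ has order $12$ and acts faithfully on the four points of the projective line over $\mathbb{F}_3$, so it is $A_4$.

\begin{example}[the group $A_4$]\label{ex:A4}
Besides $e$, the group $A_4$ has three involutions, which are conjugate, and eight $3$-cycles, which form two conjugacy classes interchanged by inversion. A closed generating subset must contain a $3$-cycle, hence all eight. So there are two candidates: $Q=A_4$ and $Q=T$, the set of $3$-cycles together with $e$.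

For $Q=A_4$ let $f\colon Q\to\mathbb{Z}/2$ be $1$ on the involutions and $0$ elsewhere. It is constant on conjugacy classes, and $f(z^n)=nf(z)$: for an involution $z$ both sides are the parity of $n$, and no power of a $3$-cycle is an involution. So $[z]\mapsto f(z)$ defines a surjection $\mathrm{Gr}(A_4)\to\mathbb{Z}/2$, whereas $A_4^{ab}\cong\mathbb{Z}/3$. This $Q$ is too large.

For $Q=T$ lift each $3$-cycle $z$ to the element $\lambda(z)$ of order $3$ above it in $SL(2,3)$. By Lemma~\ref{lem:coprime} this is a $T$-section, so there is a homomorphism $\mathrm{Gr}(T)\to SL(2,3)$ over $A_4$. By \eqref{eq:sl2} its image contains $-1$, so it is onto and $|\mathrm{Gr}(T)|\ge24$. This $Q$ is too small: what distinguishes $A_4$ from $SL(2,3)$ is that certain products of two $3$-cycles have order $2$ and not $4$, and this cannot be expressed without a generator for the product.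

By Lemma~\ref{lem:reduction}, $A_4$ is not pq-generated.
\end{example}

In general $Q$ may contain elements of orders $2,4,8,\dots$, and the indicator function of the involutions is then not compatible with squaring. The remedy is to look only at elements whose order has the largest possible $2$-part.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Suppose that $G$ is pq-generated and take $Q$ as in Lemma~\ref{lem:reduction}.

We first show that all elements of $Q$ have odd order. Otherwise let $2^k$, $k\ge1$, be the largest power of $2$ that divides the order of an element of $Q$. Define $f\colon Q\to\mathbb{Z}/2$ by $f(z)=1$ if $2^k$ divides the order of $z$, and $f(z)=0$ otherwise. Then $f$ is invariant under conjugation, and $f(z^n)=nf(z)$. Indeed, for odd $n$ the orders of $z^n$ and $z$ have the same $2$-part. For even $n$ the $2$-part of the order of $z^n$ is less than $2^k$, by the maximality of $k$, so both sides vanish. Hence $[z]\mapsto f(z)$ respects the defining relations and gives a surjection $G\cong\mathrm{Gr}(Q)\to\mathbb{Z}/2$. Its kernel is a subgroup of index $2$, contrary to the first hypothesis.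

Now let $E\to G$ be a non-split central extension with kernel of order $2$. Since all elements of $Q$ have odd order, Lemma~\ref{lem:coprime} shows that $\lambda|_Q$ is a $Q$-section. By Lemma~\ref{lem:extend} it extends to a splitting, a contradiction.

It remains to verify the hypotheses in the examples. For odd $q$ the extension $SL(2,q)\to PSL(2,q)$ is non-split by \eqref{eq:sl2}. The group $PSL(2,q)$ is perfect for $q>3$ and has abelianization $\mathbb{Z}/3$ for $q=3$, so it has no subgroup of index $2$. This covers $A_4\cong PSL(2,3)$ and $A_5\cong PSL(2,5)$. For $n\ge5$ the group $A_n$ is simple and non-abelian, so it has no subgroup of index $2$, and by Schur $A_n$ has a non-split double cover for every $n\ge4$. One model is the preimage of $A_n\subseteq SO(n)$ under $\mathrm{Spin}(n)\to SO(n)$. The permutation $(12)(34)$ is the product of the reflections along the orthogonal unit vectors $u=(e_1-e_2)/\sqrt2$ and $v=(e_3-e_4)/\sqrt2$, so its lifts are $\pm uv$ in the Clifford algebra, and $(uv)^2=-u^2v^2=-1$. An involution all of whose lifts have order $4$ rules out a splitting.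
\end{proof}

Neither hypothesis can be dropped. The group $\mathbb{Z}/2$ has the non-split extension $\mathbb{Z}/4$, the group $\mathbb{Z}/3$ has no subgroup of index $2$, and both are pq-generated. Since $S_4$ is a Coxeter group, the class of pq-generated groups is not closed under passing to subgroups.

\begin{corollary}\label{cor:minimal}
Every group of order at most $12$ other than $A_4$ is pq-generated. Thus $A_4$ is the unique smallest group that is not pq-generated.
\end{corollary}

\begin{proof}
The non-abelian groups of order at most $12$ are $S_3$, the dihedral groups $D_4$, $D_5$, $D_6$ of orders $8$, $10$, $12$, the quaternion group $Q_8$, the dicyclic group $\mathrm{Dic}_3$ of order $12$, and $A_4$. All but $A_4$ have a cyclic subgroup of index $2$ and so are metacyclic. Apply Proposition~\ref{prop:metacyclic} and Theorem~\ref{thm:A}.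
\end{proof}

\section{Reduction to one prime}\label{sec:prime}

We now turn to a criterion for arbitrary finite groups. The first step is a converse to Lemma~\ref{lem:extend}: extensions with kernel of prime order detect every failure of $\pi_Q$ to be injective. Here the finiteness of $\mathrm{Gr}(Q)$ is used.

\begin{lemma}\label{lem:test}
Let $Q$ be a closed subset that generates $G$. Then $\pi_Q$ is an isomorphism if and only if, for every prime $p$, every $Q$-section of every central extension of $G$ with kernel of order $p$ extends to a splitting.
\end{lemma}

\begin{proof}
One direction is Lemma~\ref{lem:extend}. For the other, suppose that $K=\ker\pi_Q\ne1$. By Lemma~\ref{lem:central}, $K$ is a finite central subgroup of $\mathrm{Gr}(Q)$, so it has a subgroup $B$ of prime index $p$, and $E=\mathrm{Gr}(Q)/B$ is a central extension of $G$ with kernel $K/B$ of order $p$. The map $s(x)=[x]B$ preserves powers and is equivariant by \eqref{eq:conj}, so it is a $Q$-section. Since $s(Q)$ generates $E$, a splitting that extends $s$ would be a surjection $G\to E$, which is impossible as $|E|=p|G|$.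
\end{proof}

For a kernel of order $p$, Lemma~\ref{lem:coprime} leaves no choice on elements of order prime to $p$, so only the $p$-elements of $Q$ should matter. To make this precise, recall that every $x\in G$ is uniquely a product $x=x_px_{p'}$ of a $p$-element $x_p$ and an element $x_{p'}$ of order prime to $p$ that commute. If $x$ has order $p^am$ with $p\nmid m$, then $x_p=x^\alpha$ and $x_{p'}=x^{1-\alpha}$ for any $\alpha$ with $\alpha\equiv1\pmod{p^a}$ and $\alpha\equiv0\pmod m$. By uniqueness, taking $p$-parts and $p'$-parts commutes with powers and with conjugation. For a closed subset $Q$ let $Q_p$ be the set of its $p$-elements; it is again closed, and $x_p\in Q_p$ for $x\in Q$.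

\begin{lemma}\label{lem:ppart}
Let $Q$ be closed and let $E\to G$ be a central extension with kernel of order $p$. Every $Q_p$-section extends to exactly one $Q$-section, and a $Q$-section extends to a splitting if and only if its restriction to $Q_p$ does.
\end{lemma}

\begin{proof}
Let $s_0$ be a $Q_p$-section and put $s(x)=s_0(x_p)\lambda(x_{p'})$ for $x\in Q$. This is a lift of $x$, and $s=s_0$ on $Q_p$. The two factors commute, because $s_0(x_p)$ is a lift of $x_p$ and so
\[
s_0(x_p)\,\lambda(x_{p'})\,s_0(x_p)^{-1}=\lambda(x_px_{p'}x_p^{-1})=\lambda(x_{p'}).
\]
Therefore $s(x^n)=s_0(x_p^n)\lambda(x_{p'}^n)=s_0(x_p)^n\lambda(x_{p'})^n=s(x)^n$. Equivariance of $s$ follows from that of $s_0$ and $\lambda$. So $s$ is a $Q$-section.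

Let $t$ be any $Q$-section that extends $s_0$. The order of $t(x_{p'})$ divides the order of $x_{p'}$, so $t(x_{p'})=\lambda(x_{p'})$, and
\[
t(x)=t(x)^\alpha\,t(x)^{1-\alpha}=t(x_p)\,t(x_{p'})=s_0(x_p)\lambda(x_{p'})=s(x).
\]
Finally, if $s_0$ extends to a splitting $h$, then $h|_Q$ is a $Q$-section that extends $s_0$, so $h|_Q=s$. The converse is trivial.
\end{proof}

The split and the non-split extensions now play different roles. For a non-split extension, every section extends to a splitting only if there is no section. A split extension with kernel of order $p$ is isomorphic over $G$ to $G\times\mathbb{F}_p$, through $(g,a)\mapsto h(g)a$ for a splitting $h$, and its sections are described by functions like the function $f$ in the proof of Theorem~\ref{thm:A}.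

\begin{definition}
A \emph{weight} on $Q_p$ is a map $f\colon Q_p\to\mathbb{F}_p$ with $f(gxg^{-1})=f(x)$ and $f(x^n)=nf(x)$ for all $x\in Q_p$, $g\in G$ and $n\in\mathbb{Z}$.
\end{definition}

The $Q_p$-sections of $G\times\mathbb{F}_p$ are the maps $x\mapsto(x,f(x))$ with $f$ a weight, and the splittings are the maps $g\mapsto(g,h(g))$ with $h\colon G\to\mathbb{F}_p$ a homomorphism. Combining this with Lemmas~\ref{lem:test} and~\ref{lem:ppart} we obtain the following.

\begin{proposition}\label{prop:ab}
Let $Q$ be a closed subset that generates $G$. Then $\pi_Q$ is an isomorphism if and only if the following two conditions hold for every prime $p$: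
\begin{itemize}
\item[(a)] no non-split central extension of $G$ with kernel of order $p$ has a $Q_p$-section;
\item[(b)] every weight on $Q_p$ extends to a homomorphism $G\to\mathbb{F}_p$.
\end{itemize}
\end{proposition}

\section{A criterion for all finite groups}\label{sec:criterion}

Condition (a) of Proposition~\ref{prop:ab} is inherited by larger sets, since a section on a larger set restricts to a smaller one. So the best strategy is to make $Q_p$ as large as condition (b) permits. Homomorphisms $G\to\mathbb{F}_p$ are the linear functionals on the $\mathbb{F}_p$-vector space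
\[
V_p=G/G'G^p=G^{ab}\otimes\mathbb{F}_p,
\]
where $G^p$ is the subgroup generated by the $p$-th powers. Example~\ref{ex:klein} suggests that (b) forces the essential elements of $Q_p$ to be linearly independent in $V_p$. Some elements, however, can be added at no cost: if $x$ is conjugate to $x^k$, then every weight satisfies $f(x)=kf(x)$, and this forces $f(x)=0$ when $k\not\equiv1\pmod p$. This leads to the set
\[
R_p=\{e\}\cup\{x\in G\text{ a $p$-element}:\ gxg^{-1}=x^k\text{ for some }g\in G\text{ and }k\not\equiv1\ (\mathrm{mod}\ p)\}.
\]
We collect its properties.
\begin{itemize}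
\item $R_p$ is closed: it is stable under conjugation, and $gxg^{-1}=x^k$ implies $gx^ng^{-1}=(x^n)^k$. In particular $x\in R_p$ if and only if $\langle x\rangle\subseteq R_p$.
\item $R_p$ maps to $0$ in $V_p$: the image $\bar x$ of $x\in R_p$ satisfies $(k-1)\bar x=0$ with $k-1$ prime to $p$.
\item Let $x\neq e$ have order $p^a$. The group $N_G(\langle x\rangle)/C_G(x)$ embeds in $\mathrm{Aut}\langle x\rangle\cong(\mathbb{Z}/p^a)^\times$, and the kernel of $(\mathbb{Z}/p^a)^\times\to(\mathbb{Z}/p)^\times$, of order $p^{a-1}$, is the Sylow $p$-subgroup. So $x\in R_p$ if and only if $N_G(\langle x\rangle)/C_G(x)$ is not a $p$-group.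
\item Consequently $R_2=\{e\}$, as $(\mathbb{Z}/2^a)^\times$ is a $2$-group, and $R_p=\{e\}$ if $G$ is a $p$-group.
\end{itemize}
For a tuple $\mathbf{x}=(x_1,\dots,x_d)$ of $p$-elements let
\[
C(\mathbf{x})=\{gx_i^ng^{-1}:\ 1\le i\le d,\ g\in G,\ n\in\mathbb{Z}\},\qquad Q_p(\mathbf{x})=R_p\cup C(\mathbf{x}).
\]
The set $Q_p(\mathbf{x})$ is closed and consists of $p$-elements.

\begin{theorem}\label{thm:B}
A finite group $G$ is pq-generated if and only if for every prime $p$ there are $p$-elements $\mathbf{x}=\mathbf{x}^{(p)}=(x_1,\dots,x_d)$, $d=\dim V_p$, whose images form a basis of $V_p$, such that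
\begin{itemize}
\item[$(*)$] no non-split central extension of $G$ with kernel of order $p$ has a $Q_p(\mathbf{x})$-section.
\end{itemize}
In that case $G\cong\mathrm{Gr}\bigl(\bigcup_pQ_p(\mathbf{x}^{(p)})\bigr)$.
\end{theorem}

For $p\nmid|G|$ the condition is vacuous, since all such extensions split by the Schur--Zassenhaus theorem. If $G$ has no subgroup of index $2$, then $V_2=0$ and $Q_2(\mathbf{x})=\{e\}$; every extension has an $\{e\}$-section, so $(*)$ for $p=2$ says that all central extensions with kernel of order $2$ split. This is Theorem~\ref{thm:A} again.

The proof needs two lemmas. The first determines the sets that satisfy condition (b).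

\begin{lemma}\label{lem:weights}
Let $Q$ be closed. Every weight on $Q_p$ extends to a homomorphism $G\to\mathbb{F}_p$ if and only if $Q_p=S\cup C(\mathbf{x})$ for a subset $S\subseteq R_p$ and a tuple $\mathbf{x}$ of $p$-elements whose images in $V_p$ are linearly independent.
\end{lemma}

\begin{proof}
Suppose that $Q_p=S\cup C(\mathbf{x})$ has this form and let $f$ be a weight. We have $f(e)=f(e^0)=0$, and if $e\ne x\in S$ with $gxg^{-1}=x^k$, $k\not\equiv1\pmod p$, then $f(x)=f(x^k)=kf(x)$, so $f(x)=0$. By independence there is a homomorphism $h\colon G\to\mathbb{F}_p$ with $h(x_i)=f(x_i)$ for all $i$. It vanishes on $R_p\supseteq S$, and $h(gx_i^ng^{-1})=nf(x_i)=f(gx_i^ng^{-1})$. So $h$ extends $f$.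

Conversely, suppose that every weight extends. We must find the $x_i$ and prove their independence, which we do by constructing weights dual to them. A weight on an element that is a proper power of another element of $Q_p$ is already determined, so the free choices can occur only at generators of maximal cyclic subgroups. Call a subgroup $\langle y\rangle$ with $y\in Q_p$ \emph{maximal} if it is maximal under inclusion among such subgroups. Conjugates of maximal subgroups are maximal, and every element of $Q_p$ lies in a maximal subgroup. Choose one representative from each conjugacy class of maximal subgroups that are not contained in $R_p$, and let $x_1,\dots,x_r$ be generators of the representatives. Then $x_i\in Q_p$ and $x_i\notin R_p$, and $Q_p=S\cup C(\mathbf{x})$ with $S=Q_p\cap R_p$.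

Fix $i$ and let $U_i$ be the set of generators of conjugates of $\langle x_i\rangle$, that is, the set of elements $gx_i^kg^{-1}$ with $p\nmid k$. Define $f_i\colon Q_p\to\mathbb{F}_p$ by $f_i(gx_i^kg^{-1})=k$ for $p\nmid k$ and $f_i=0$ outside $U_i$.

The function $f_i$ is well defined. Let $gx_i^kg^{-1}=hx_i^lh^{-1}$ with $p\nmid kl$. Then $c=h^{-1}g$ conjugates the generator $x_i^k$ of $\langle x_i\rangle$ to the generator $x_i^l$, so $cx_ic^{-1}=x_i^m$ for some $m$, and $x_i^{mk}=x_i^l$ gives $mk\equiv l\pmod p$ because $x_i\ne e$. Since $x_i\notin R_p$ we have $m\equiv1$, hence $k\equiv l\pmod p$.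

The function $f_i$ is a weight. It is invariant under conjugation by construction. Let $y=gx_i^kg^{-1}\in U_i$. For $p\nmid n$ we have $f_i(y^n)=f_i(gx_i^{kn}g^{-1})=kn=nf_i(y)$. For $p\mid n$ the element $y^n$ has smaller order than $x_i$, so $y^n\notin U_i$ and $f_i(y^n)=0=nf_i(y)$. Now let $y\in Q_p\setminus U_i$. If $y^n$ were in $U_i$, then $\langle y^n\rangle$ would be maximal, so $\langle y\rangle=\langle y^n\rangle$ would be a conjugate of $\langle x_i\rangle$ and $y\in U_i$. Hence $f_i(y^n)=0=nf_i(y)$.

Extend $f_i$ to a homomorphism $h_i$. For $j\ne i$ the subgroups $\langle x_j\rangle$ and $\langle x_i\rangle$ are not conjugate, so $x_j\notin U_i$. Thus $h_i(x_j)=\delta_{ij}$, and the images of $x_1,\dots,x_r$ in $V_p$ are linearly independent.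
\end{proof}

The second lemma shows that the sets $Q_p(\mathbf{x}^{(p)})$ together generate $G$. The elements $x_i$ take care of the abelianization only; for a perfect group there are none, and the sets $R_p$ must do all the work. So we have to find an element of some $R_p$ that survives in a given non-abelian simple quotient of $G$. We find an element of odd prime order inverted by an involution in the quotient, and then lift the configuration to $G$. Three standard results are used. The Feit--Thompson theorem: a non-abelian finite simple group has even order. The Baer--Suzuki theorem, for the prime $2$: if $t$ is an element of a finite group $\Gamma$ and $\langle t,\gamma t\gamma^{-1}\rangle$ is a $2$-group for every $\gamma\in\Gamma$, then $t$ lies in the largest normal $2$-subgroup $O_2(\Gamma)$. The Frattini argument: if $H_0$ is a normal subgroup of a finite group $H$ and $S$ is a Sylow subgroup of $H_0$, then $H=H_0N_H(S)$.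

\begin{lemma}\label{lem:generate}
Suppose that for every prime $p$ the images of the $p$-elements $\mathbf{x}^{(p)}$ span $V_p$. Then $Q=\bigcup_pQ_p(\mathbf{x}^{(p)})$ generates $G$.
\end{lemma}

\begin{proof}
The subgroup $N=\langle Q\rangle$ is normal in $G$. If the abelian group $G/NG'$ were non-trivial, it would have a quotient of prime order $p$, and we would get a non-zero functional on $V_p$ that vanishes on the image of $N$, which is all of $V_p$. So $G=NG'$, and $G/N$ is perfect. Suppose that $N\ne G$, and let $K\supseteq N$ be a maximal proper normal subgroup of $G$. Then $\Gamma=G/K$ is simple and perfect, hence non-abelian simple.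

\emph{An inverted element in $\Gamma$.} By the Feit--Thompson theorem $\Gamma$ contains an involution $\tau$, and $O_2(\Gamma)=1$ by simplicity. By the Baer--Suzuki theorem there is a conjugate $\tau'$ of $\tau$ such that $\langle\tau,\tau'\rangle$ is not a $2$-group. In this dihedral group $\langle\tau\tau'\rangle$ has index $2$, and $\tau(\tau\tau')\tau^{-1}=\tau'\tau=(\tau\tau')^{-1}$. So the order of $\tau\tau'$ is divisible by an odd prime $p$, and some power $\xi$ of $\tau\tau'$ has order $p$ and is inverted by $\tau$.

\emph{Lifting the inverting element.} Let $H_0\subseteq H$ be the preimages in $G$ of $\langle\xi\rangle\subseteq\langle\xi,\tau\rangle$, so that $|H:H_0|=2$. The image in $\Gamma$ of any element of $H\setminus H_0$ has the form $\xi^j\tau$ and inverts $\xi$. Let $S$ be a Sylow $p$-subgroup of $H_0$; it maps onto $H_0/K=\langle\xi\rangle$. By the Frattini argument there is $g\in N_H(S)\setminus H_0$. Its $2'$-part has odd order and so lies in $H_0$. Hence its $2$-part $t$, which is a power of $g$, lies in $N_H(S)\setminus H_0$. Let $2^r$, $r\ge1$, be the order of $t$.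

\emph{Lifting the inverted element.} Let $Y$ be the set of elements of $S$ with image $\xi$. It is a coset of $S\cap K$, so $|Y|$ is a power of $p$ and is odd. For $y\in Y$ put $\sigma(y)=ty^{-1}t^{-1}$. This element lies in $S$ and has image $\xi$, because the image of $t$ inverts $\xi$; so $\sigma$ maps $Y$ to $Y$. We have $\sigma^2(y)=t^2yt^{-2}$, hence $\sigma^{2^r}(y)=t^{2^r}yt^{-2^r}=y$. Thus $\sigma$ generates a $2$-group of permutations of a set of odd size, and it has a fixed point $y$. Then $tyt^{-1}=y^{-1}$, and $-1\not\equiv1\pmod p$, so $y\in R_p\subseteq N\subseteq K$. But the image of $y$ in $G/K$ is $\xi\ne1$, a contradiction.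
\end{proof}

For solvable $G$ the proof ends in its first paragraph, since a perfect quotient of a solvable group is trivial.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Suppose that $G$ is pq-generated, take $Q$ as in Lemma~\ref{lem:reduction}, and fix $p$. Conditions (a) and (b) of Proposition~\ref{prop:ab} hold. By (b) and Lemma~\ref{lem:weights}, $Q_p=S\cup C(\mathbf{x})$ with $S\subseteq R_p$ and with the images of the $x_i$ independent in $V_p$. An element $x\in Q$ has the same image in $V_p$ as $x_p\in Q_p$, because $x_{p'}$ has order prime to $p$. Since $Q$ generates $G$, the image of $Q_p$ spans $V_p$. The set $S$ maps to $0$ and $C(\mathbf{x})$ maps into the span of the images of the $x_i$, so these images form a basis. Since $Q_p\subseteq Q_p(\mathbf{x})$, a $Q_p(\mathbf{x})$-section of a non-split extension would restrict to a $Q_p$-section, contrary to (a). So $(*)$ holds.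

Conversely, let tuples $\mathbf{x}^{(p)}$ as in the theorem be given and put $Q=\bigcup_pQ_p(\mathbf{x}^{(p)})$. This set is closed, it generates $G$ by Lemma~\ref{lem:generate}, and its set of $p$-elements is $Q_p(\mathbf{x}^{(p)})$, since the only element that is a $p$-element for two different primes is $e$. Condition (a) is $(*)$, and condition (b) holds by Lemma~\ref{lem:weights} with $S=R_p$. By Proposition~\ref{prop:ab}, $\pi_Q$ is an isomorphism.
\end{proof}

\begin{remark}
Condition $(*)$ depends on the choice of $\mathbf{x}$. Let $G=\mathbb{Z}/p\times\mathbb{Z}/p^2\times\mathbb{Z}/p^2$, so that $R_p=\{0\}$. For the three standard generators, $Q_p(\mathbf{x})$ is the set used in Proposition~\ref{prop:metacyclic}, and $(*)$ holds by Proposition~\ref{prop:ab}. The elements $x_1=(0,1,0)$, $x_2=(0,0,1)$, $x_3=(1,1,1)$ also give a basis of $V_p$. They generate cyclic groups of order $p^2$ that intersect pairwise trivially. The homomorphism $(\mathbb{Z}/p^2)^3\to G$ that sends the $i$-th standard generator $\varepsilon_i$ to $x_i$ is onto with kernel of order $p$, it is non-split because $(\mathbb{Z}/p^2)^3\not\cong G\times\mathbb{Z}/p$, and $nx_i\mapsto n\varepsilon_i$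 is a $Q_p(\mathbf{x})$-section.
\end{remark}

\section{The Schur multiplier and perfect groups}\label{sec:multiplier}

If $p$ does not divide $|G^{ab}|$, then $V_p=0$, there is no tuple to choose, and $(*)$ asks that no non-split extension have an $R_p$-section. An evident obstruction to a section is a pair $x\in R_p$, $c\in C_G(x)$ whose lifts do not commute, since equivariance gives $\tilde c\,s(x)\,\tilde c^{-1}=s(cxc^{-1})=s(x)$. We show that this is the only obstruction, and we express it in the Schur multiplier.

Write $G=F/L$ with $F$ a free group. By Hopf's formula the Schur multiplier is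
\[
M(G)=H_2(G,\mathbb{Z})=(L\cap[F,F])/[F,L].
\]
The group $\bar F=F/[F,L]$ is a central extension of $G$ with kernel $L/[F,L]$. By Schur's theorem its derived subgroup is finite, so $M(G)$ is a finite abelian group, which we write additively; $M(G)_{(p)}$ denotes its $p$-primary part. For commuting $x,c\in G$ let $x\wedge c$ be the commutator in $\bar F$ of lifts $\tilde x$ and $\tilde c$. It lies in $M(G)$ and does not depend on the lifts. Because $z=[\tilde x,\tilde c]$ is central, $\tilde c\tilde x^{-1}\tilde c^{-1}=\tilde x^{-1}z$ gives $\tilde c\tilde x^{-n}\tilde c^{-1}=\tilde x^{-n}z^n$, so $x^n\wedge c=n(x\wedge c)$. As $e\wedge c=0$, the class $x\wedge c$ lies in $M(G)_{(p)}$ when $x$ is a $p$-element. Put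
\[
M_0^{(p)}=\langle x\wedge c:\ x\in R_p,\ c\in C_G(x)\rangle\subseteq M(G)_{(p)}.
\]

For $p\nmid|G^{ab}|$ the universal coefficient theorem gives $H^2(G,\mathbb{Z}/p)\cong\mathrm{Hom}(M(G),\mathbb{Z}/p)$. We need this correspondence in a concrete form. Let $E\to G$ be a central extension with kernel $A$ of order $p$, and let $\psi\colon F\to E$ be a homomorphism that lifts $F\to G$; it exists because $F$ is free. Then $\psi(L)\subseteq A$ and $\psi([F,L])=1$, so $\psi$ induces a homomorphism $\varphi_E\colon M(G)\to A$, and
\begin{equation}\label{eq:phi}
\varphi_E(x\wedge c)=[\tilde x,\tilde c]\quad\text{computed in }E.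
\end{equation}
Two lifts $\psi$ differ by central elements and so agree on $[F,F]$; hence $\varphi_E$ depends only on the extension.

\begin{lemma}\label{lem:uct}
\begin{itemize}
\item[(i)] If $p\nmid|G^{ab}|$, then $E$ splits if and only if $\varphi_E$ is trivial.
\item[(ii)] Every non-zero homomorphism $\varphi\colon M(G)\to\mathbb{Z}/p$ equals $\varphi_E$ for some central extension $E$ of $G$ with kernel $\mathbb{Z}/p$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Since $E=\psi(F)A$ with $A$ central, $E'=\psi([F,F])$; and $\psi(w)\in A$ if and only if $w\in L$. So the image of $\varphi_E$ is $E'\cap A$. If $E$ splits, then $E\cong G\times A$ and $E'\cap A=1$. Conversely, if $E'\cap A=1$, then $A$ embeds in the finite abelian group $E/E'$ with quotient $G^{ab}$ of order prime to $p$. So $A$ is the $p$-primary part of $E/E'$, the projection gives a homomorphism $E\to A$ that is the identity on $A$, and its kernel maps isomorphically onto $G$.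

(ii) The quotient of $L/[F,L]$ by $M(G)$ is $L/(L\cap[F,F])$, which embeds in the free abelian group $F^{ab}$ and so is free abelian. Hence $M(G)$ is a direct summand of $L/[F,L]$, and $\varphi$ extends to a surjection $L/[F,L]\to\mathbb{Z}/p$. Let $L_0\supseteq[F,L]$ be the kernel of the composite $L\to\mathbb{Z}/p$. Then $L_0$ is normal in $F$, the group $E=F/L_0$ is a central extension of $G$ with kernel $L/L_0\cong\mathbb{Z}/p$, and taking for $\psi$ the quotient map gives $\varphi_E=\varphi$.
\end{proof}

\begin{lemma}\label{lem:Rsection}
A central extension $E\to G$ with kernel $A$ of order $p$ has an $R_p$-section if and only if $\varphi_E$ is trivial on $M_0^{(p)}$.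
\end{lemma}

\begin{proof}
If $s$ is an $R_p$-section, $x\in R_p$ and $c\in C_G(x)$, then $\tilde c$ commutes with the lift $s(x)$ of $x$, as noted above, and $\varphi_E(x\wedge c)=1$ by \eqref{eq:phi}.

Conversely, assume that $\varphi_E$ is trivial on $M_0^{(p)}$. Lemma~\ref{lem:coprime} is not available, since the order of a $p$-element does not single out a lift. Instead we use the elements $g$ that act on $\langle x\rangle$ without fixed points, whereas they act trivially on $A$, to separate $\langle x\rangle$ from $A$.

Let $e\ne x\in R_p$ have order $p^a$, and let $X_x$ be the preimage of $\langle x\rangle$, an abelian group of order $p^{a+1}$. Each $g\in N_G(\langle x\rangle)$ defines an automorphism $\alpha_g$ of $X_x$, conjugation by $\tilde g$, and $\alpha_{gh}=\alpha_g\alpha_h$. By the hypothesis and \eqref{eq:phi}, $\alpha_c$ fixes every lift of $x$ when $c\in C_G(x)$, and these lifts generate $X_x$, so $\alpha_c=\mathrm{id}$. Since $N_G(\langle x\rangle)/C_G(x)$ is abelian, it follows that the automorphisms $\alpha_g$ commute with one another. This is the only place where the hypothesis is used.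

Call $g$ \emph{admissible for $x$} if $gxg^{-1}=x^k$ with $k\not\equiv1\pmod p$; such $g$ exist because $x\in R_p$. For admissible $g$ consider the endomorphism $\delta_g(z)=\alpha_g(z)z^{-1}$ of $X_x$. It is trivial on $A$, so $|\delta_g(X_x)|\le p^a$. It induces on $X_x/A=\langle x\rangle$ the map $y\mapsto y^{k-1}$, which is bijective. So $\delta_g(X_x)$ maps onto $\langle x\rangle$, hence isomorphically, and $X_x=A\times\delta_g(X_x)$. If $h$ is also admissible, then $\delta_g$ and $\delta_h$ commute, and
\[
\delta_g(X_x)=\delta_g\bigl(A\cdot\delta_h(X_x)\bigr)=\delta_g\delta_h(X_x)=\delta_h\delta_g(X_x)=\delta_h(X_x).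
\]
So $Y_x=\delta_g(X_x)$ depends only on $x$. Let $s(x)$ be the unique element of $Y_x$ above $x$, and put $s(e)=1$.

\emph{Equivariance.} Let $u\in G$. If $g$ is admissible for $x$, then $ugu^{-1}$ is admissible for $uxu^{-1}$, and conjugation by $\tilde u$ carries $X_x$ to $X_{uxu^{-1}}$ and $\delta_g$ to $\delta_{ugu^{-1}}$. So $\tilde uY_x\tilde u^{-1}=Y_{uxu^{-1}}$, and $\tilde us(x)\tilde u^{-1}$ is the element of $Y_{uxu^{-1}}$ above $uxu^{-1}$.

\emph{Powers.} Let $y=x^n$. We claim that $s(y)\in Y_x$. This holds if $y=e$. If $y\ne e$, then an element $g$ admissible for $x$ satisfies $gyg^{-1}=y^k$ with the same $k$, so it is admissible for $y$, and $X_y\subseteq X_x$ gives $Y_y=\delta_g(X_y)\subseteq Y_x$. Now $s(y)$ and $s(x)^n$ both lie in $Y_x$ above $x^n$, so they are equal.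
\end{proof}

\begin{proposition}\label{prop:star}
Let $p\nmid|G^{ab}|$. Then condition $(*)$ for $p$, with the empty tuple and $Q_p(\mathbf{x})=R_p$, holds if and only if $M_0^{(p)}=M(G)_{(p)}$.
\end{proposition}

\begin{proof}
By Lemmas~\ref{lem:uct} and~\ref{lem:Rsection}, $(*)$ fails if and only if some non-zero homomorphism $M(G)\to\mathbb{Z}/p$ vanishes on $M_0^{(p)}$. Homomorphisms $M(G)\to\mathbb{Z}/p$ correspond to homomorphisms $M(G)_{(p)}\to\mathbb{Z}/p$, and a subgroup of a finite abelian $p$-group is proper if and only if it lies in a subgroup of index $p$.
\end{proof}

\begin{theorem}\label{thm:C}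
Let $G$ be a finite group.
\begin{itemize}
\item[(i)] If $G$ is pq-generated and $p\nmid|G^{ab}|$, then $M(G)_{(p)}=M_0^{(p)}$. In particular, a pq-generated group with no subgroup of index $2$ has $|M(G)|$ odd.
\item[(ii)] If $G$ is perfect, then $G$ is pq-generated if and only if $M(G)_{(p)}=M_0^{(p)}$ for every prime $p$. For perfect $G$, it is necessary that $|M(G)|$ be odd, and sufficient that $M(G)=0$.
\end{itemize}
\end{theorem}

\begin{proof}
Both parts follow from Theorem~\ref{thm:B} and Proposition~\ref{prop:star}, which in case (ii) applies to every prime. A finite group has no subgroup of index $2$ if and only if $2\nmid|G^{ab}|$, and $M_0^{(2)}=0$ because $R_2=\{e\}$.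
\end{proof}

\begin{example}
The universal central extension of a perfect finite group is a perfect finite group with trivial multiplier, so it is pq-generated. The group $SL(2,5)$ is likewise perfect with $M=0$, hence pq-generated, while $A_5\cong SL(2,5)/\{\pm1\}$ is not. So the class of pq-generated groups is not closed under quotients by central subgroups.
\end{example}

\begin{example}
The condition $M(G)=0$ is not necessary. The simple group $G=PSL(3,7)$ has $M(G)\cong\mathbb{Z}/3$, with universal cover $E=SL(3,7)$; the kernel of $E\to G$ consists of the scalars $1,2,4$, the cube roots of unity in $\mathbb{F}_7$. Let $D=\mathrm{diag}(1,2,4)\in E$, and let $x\in G$ be its image, of order $3$. The matrix that sends $e_1\mapsto-e_1$ and interchanges $e_2$ and $e_3$ has determinant $1$ and conjugates $D$ to $\mathrm{diag}(1,4,2)=D^{-1}$. So $x$ is conjugate to $x^{-1}$, and $x\in R_3$. Let $Z\in E$ be the permutation matrix $e_1\mapsto e_2\mapsto e_3\mapsto e_1$ and let $c$ be its image in $G$. Then $ZDZ^{-1}=\mathrm{diag}(4,1,2)=4D$, so $c$ commutes with $x$, and $[D,Z]=D\,(ZDZ^{-1})^{-1}=4^{-1}=2$ is a non-trivial scalar. By \eqref{eq:phi}, $x\wedge c\ne0$,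 so $x\wedge c$ generates $M(G)$. Hence $PSL(3,7)$ is pq-generated by Theorem~\ref{thm:C}.
\end{example}

\section{A group of order $p^9$}\label{sec:pgroup}

The counterexamples so far come from the prime $2$ at a place where $V_2=0$. At the opposite extreme are $p$-groups, where $R_p=\{e\}$ and $Q_p(\mathbf{x})$ consists of the conjugates of the powers of $d=\dim V_p$ elements. Consider groups of exponent $p$ and nilpotency class $2$. There the commutator is a bilinear alternating function of the images in $V_p$, and the only information that $Q_p(\mathbf{x})$ carries beyond the exponent is which elements $w$ commute with $x_i$, that is, which decomposable bivectors $v_i\wedge w$ vanish. A relation such as $[y_1,y_2][y_3,y_4]=1$, which corresponds to a bivector that is not decomposable, should therefore be invisible, whatever the choice of $\mathbf{x}$.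

\begin{proposition}\label{prop:p9}
For every odd prime $p$ there is a $p$-group of order $p^9$ that is not pq-generated.
\end{proposition}

\begin{proof}
Let $V=\mathbb{F}_p^4$ with basis $e_1,\dots,e_4$, and let $E=V\times\Lambda^2V$ with the product
\[
(v,a)(w,b)=\bigl(v+w,\ a+b+\tfrac12\,v\wedge w\bigr),
\]
which makes sense as $p$ is odd. Associativity follows from the bilinearity of $\wedge$: both ways of multiplying $(u,a),(v,b),(w,c)$ give $(u+v+w,\ a+b+c+\frac12(u\wedge v+u\wedge w+v\wedge w))$. Since $v\wedge v=0$ we have $(v,a)^n=(nv,na)$ for all $n\in\mathbb{Z}$, so $E$ is a group of exponent $p$ and order $p^{4+6}=p^{10}$. The subgroup $0\times\Lambda^2V$ is central. The products $(v,a)(w,b)$ and $(w,b)(v,a)$ differ by the central element $(0,v\wedge w)$, so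
\[
[(v,a),(w,b)]=(0,v\wedge w),\qquad E'=0\times\Lambda^2V.
\]
Let $\omega=e_1\wedge e_2+e_3\wedge e_4$, let $A$ be the subgroup of order $p$ generated by $(0,\omega)$, and let $G=E/A$. Then $|G|=p^9$, and $G^{ab}=E/E'=V$, so $V_p=V$. The central extension $E\to G$ is non-split, because $E\cong G\times A$ would give $E'\cap A=1$, while $A\subseteq E'$.

The key property of $\omega$ is that
\begin{equation}\label{eq:omega}
v\wedge w\in\mathbb{F}_p\,\omega\quad\text{implies}\quad v\wedge w=0 .
\end{equation}
Indeed, if $v\wedge w=t\omega$, then $0=(v\wedge w)\wedge(v\wedge w)=t^2\,\omega\wedge\omega=2t^2\,e_1\wedge e_2\wedge e_3\wedge e_4$, so $t=0$ as $p$ is odd. In group terms, \eqref{eq:omega} says that two elements of $E$ commute as soon as their images in $G$ commute.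

Let $x_1,\dots,x_4\in G$ be any elements whose images $v_1,\dots,v_4$ form a basis of $V$. Since $R_p=\{e\}$, we have $Q_p(\mathbf{x})=C(\mathbf{x})$. Choose lifts $z_i\in E$ of the $x_i$ and define
\[
s(gx_i^kg^{-1})=\tilde g\,z_i^k\,\tilde g^{-1}.
\]
We check that $s$ is well defined. The element $gx_i^kg^{-1}$ has image $kv_i$ in $V$, and $x_i^p=e$, so it equals $e$ if and only if $p\mid k$; in that case $z_i^k=1$ and the value is $1$. Let $gx_i^kg^{-1}=hx_j^lh^{-1}\ne e$. Then $p\nmid kl$ and $kv_i=lv_j$, so $i=j$ and $k\equiv l\pmod p$. Hence $x_i^k=x_i^l$ and $z_i^k=z_i^l$, and $h^{-1}g$ commutes with $x_i^k$. By \eqref{eq:omega} the lift $\tilde h^{-1}\tilde g$ commutes with $z_i^k$, that is, $\tilde gz_i^k\tilde g^{-1}=\tilde hz_i^l\tilde h^{-1}$.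

The map $s$ lifts each element. Replacing $k$ by $kn$ in the definition shows that $s$ preserves powers, and replacing $g$ by $ug$ shows that it is equivariant. So the non-split extension $E$ has a $Q_p(\mathbf{x})$-section for every admissible choice of $\mathbf{x}$. Condition $(*)$ fails for all of them, and $G$ is not pq-generated by Theorem~\ref{thm:B}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{SV}
Markus Szymik and Torstein Vik, \emph{Groups, conjugation and powers}, arXiv:2111.08998 (2021).

\end{thebibliography}
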